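# Odd colorings on surfaces: the Klein bottle and large Euler genus

## Two theorems comparing $\chi_o(S)$ with $\chi(S)$

**Theorem 1.** Let $W$ be the graph formed by two copies of $K_6$ sharing exactly one vertex $a$. Then $W$ embeds in the Klein bottle $N_2$ and $\chi_o(W)=7$. Hence $\chi_o(N_2)\ge 7>6=\chi(N_2)$.

**Theorem 2.** If $S$ is a surface with $\chi(S)\ge 100$, equivalently with Euler genus $g\ge 1552$, then $\chi_o(S)=\chi(S)$.

Here $\chi$ and $\chi_o$ are the ordinary and the odd chromatic number. For a surface $S$, each is maximized over the graphs that embed in $S$; precise definitions follow in the next section.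

The theorems answer a question from Harry Metrebian, "Odd colouring on the torus", arXiv:2205.04398 (2022): does $\chi(S)=\chi_o(S)$ hold for every surface other than the plane? By Theorem 1 the answer is no, because the Klein bottle violates the equality. Theorem 2 limits the damage. There are at most two surfaces of each Euler genus, so equality fails for at least one and at most finitely many surfaces. In terms of the usual genus, Theorem 2 covers orientable genus at least $776$ and non-orientable genus at least $1552$. For the surfaces of Euler genus below $1552$ other than $N_2$, nothing is decided here. The constant $1552$ has not been optimized.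

## Proper odd colorings, by hand

All graphs are finite and simple.

**Definition.** A proper vertex-coloring $c$ of $G$ is an *odd coloring* if for every non-isolated vertex $v$ there is a color $i$ such that $|c^{-1}(i)\cap N(v)|$ is odd. The *odd chromatic number* $\chi_o(G)$ is the least $k$ such that $G$ has an odd coloring with $k$ colors. An *odd $k$-coloring* is an odd coloring with colors from a set of size $k$, not all of which need be used.

We say that $v$ is *satisfied* if some color appears an odd number of times in $N(v)$ or if $v$ is isolated. A convenient sufficient condition is that some color appears exactly once in $N(v)$.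

Complete graphs. In $K_m$ all colors are distinct, so every vertex of $K_m$ ($m\ge2$) sees each color of its neighbors exactly once. Thus $\chi_o(K_m)=\chi(K_m)=m$. More generally, any coloring that gives all vertices different colors is odd.

Cycles. Each vertex of a cycle has two neighbors, and it is satisfied exactly when they have different colors. So in an odd coloring of a cycle, vertices at distance one or two get different colors. For $C_6$ the pattern $1,2,3,1,2,3$ works. In $C_4$ and in $C_5$ any two vertices are at distance at most two, so $\chi_o(C_4)=4$ and $\chi_o(C_5)=5$. Since $C_5$ is planar and planar graphs are $4$-colorable by the Four Color Theorem, equality fails for the plane. This is why the sphere is excluded from the question.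

Stars. The path $K_{1,2}$ has an essentially unique proper $2$-coloring, and its center sees one color twice. Hence $\chi_o(K_{1,2})=3$. In $K_{1,3}$ the center sees one color three times, so $\chi_o(K_{1,3})=2$. Since $K_{1,2}\subset K_{1,3}$, the odd chromatic number can go up when we pass to a subgraph. Arguments that delete vertices therefore need more care than they do for $\chi$.

**Definition.** A *surface* is a connected compact surface without boundary. Its *Euler genus* is $g=2-(\text{Euler characteristic})$. For a surface $S$, let $\chi(S)$ and $\chi_o(S)$ be the maxima of $\chi(G)$ and $\chi_o(G)$ over all graphs $G$ that embed in $S$.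

The sphere has $g=0$, the projective plane $g=1$, and the torus and the Klein bottle both have $g=2$. In general the orientable surface of genus $h$ has $g=2h$, and the non-orientable surface $N_h$ has $g=h$. An odd coloring is proper, so $\chi_o(G)\ge\chi(G)$ for every $G$, and therefore $\chi_o(S)\ge\chi(S)$ always. In the other direction we are given the bound $\chi_o(S)\le2\chi(S)$. On the torus $T$, for instance, it is known that $7\le\chi_o(T)\le9$, where the lower bound comes from $K_7$.

We use these facts about surfaces.

- If $G$ embeds in $S$, then so does every subgraph of $G$ and every graph obtained from $G$ by contracting an edge and removing the parallel edges that arise.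
- Consequence of Euler's formula: a simple graph with $n\ge3$ vertices and $e$ edges that embeds in a surface of Euler genus $g$ satisfies $e\le 3n-6+3g$. For $K_7$ on the torus this reads $21\le 21-6+6=21$.
- Map Color Theorem (Heawood; Ringel–Youngs): if $S$ is neither the sphere nor the Klein bottle, then $\chi(S)=\left\lfloor\frac{7+\sqrt{1+24g}}{2}\right\rfloor$. For the projective plane this gives $\lfloor(7+5)/2\rfloor=6$, for the torus $\lfloor(7+7)/2\rfloor=7$.
- Every graph on the Klein bottle is $6$-colorable (P. Franklin, *A six color problem*, J. Math. Phys. 13 (1934)).

## Two copies of $K_6$ sharing a vertex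

To violate equality on $S$ we need a graph on $S$ all of whose proper colorings with $\chi(S)$ colors fail at some vertex. A single clique cannot do this, since its colorings are odd. But a clique with as many vertices as there are colors has a useful rigidity: the neighbors of any of its vertices carry each of the remaining colors exactly once. If two such cliques share a vertex $a$, then $a$ sees every other color exactly twice, and twice is even.

**Proof of Theorem 1, step 1: $\chi_o(W)\ge7$.** This step turns the rigidity into a lower bound. Suppose $W$ has an odd coloring $c$ with at most $6$ colors. Each copy of $K_6$ receives six distinct colors, so exactly six colors occur, and each copy contains each of them once. In each copy, the five neighbors of $a$ therefore carry exactly the five colors different from $c(a)$, each once. So in $N(a)$ every color other than $c(a)$ appears exactly $2$ times, and $c(a)$ appears $0$ times. No color appears an odd number of times in $N(a)$, a contradiction.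

**Step 2: $\chi_o(W)\le7$.** This step exhibits a coloring. Give $a$ color $1$, the other vertices of the first copy colors $2,\dots,6$, and those of the second copy colors $3,\dots,7$. This is proper. Color $2$ appears exactly once in $N(a)$. Every other vertex has five neighbors with five distinct colors. So the coloring is odd.

**Step 3: $K_6$ embeds in the projective plane.** This step produces the pieces of the embedding. The antipodal map of the sphere acts without fixed points, its quotient is the projective plane, and it maps the icosahedron to itself. The icosahedron has twelve vertices, each with five neighbors, and antipodal vertices $v,-v$ are at distance $3$. In particular no edge joins $v$ to $-v$, so no edge is mapped to itself, and the quotient has no loops. We claim that the quotient graph is $K_6$. Its vertices are the six antipodal pairs. Fix a vertex $v$. Its five neighbors lie in pairs other than $\{v,-v\}$. No two of them are antipodal: if $w$ and $-w$ were both adjacent to $v$, then applying the antipodal map to the edge from $v$ to $-w$ shows that $w$ is adjacent to $-v$, so $w$ is adjacent to both $v$ and $-v$, contradicting distance $3$. Hence the five neighbors of $v$ represent all five other pairs, once each. The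 quotient graph is $K_6$ without parallel edges.

**Step 4: $W$ embeds in the Klein bottle.** This step glues two pieces at one point. Take two copies of the embedded $K_6$, each with a chosen vertex $a$. In each copy choose a small closed disc $\Delta$ in a corner of a face at $a$: it lies in the face together with the point $a$, and it satisfies $\Delta\cap K_6=\{a\}$ and $a\in\partial\Delta$. Remove the interiors of the two discs, which removes nothing of the graphs, and glue the two boundary circles by a homeomorphism that matches the two points $a$. The resulting surface is the connected sum of two projective planes, which is the Klein bottle. The circles meet the graphs only in $a$, so the graph now embedded is two copies of $K_6$ with exactly the vertex $a$ in common, that is, $W$.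

**Step 5: $\chi(N_2)=6$.** This step completes the comparison. Franklin's theorem gives $\chi(N_2)\le6$, and $K_6\subset W$ embeds in $N_2$. Hence $\chi_o(N_2)\ge\chi_o(W)=7>6=\chi(N_2)$. $\blacksquare$

With the quoted bound $\chi_o(S)\le2\chi(S)$ we get $7\le\chi_o(N_2)\le12$.

## Edge counting when $k=\chi(S)$

From now on let $S$ be a surface with $k=\chi(S)\ge100$, of Euler genus $g$.

**The two hypotheses of Theorem 2 agree.** The sphere and the Klein bottle have $\chi\le6$ and $g\le2$, so they meet neither hypothesis. For every other surface the Map Color Theorem says that $\chi(S)\ge100$ if and only if $7+\sqrt{1+24g}\ge200$, that is, $1+24g\ge193^2=37249$, that is, $g\ge1552$.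

**Translating $g$ into $k$.** Since $k+1>\frac{7+\sqrt{1+24g}}2$, we have $1+24g<(2k-5)^2=4k^2-20k+25$, so $6g<k^2-5k+6$. Both sides are even integers, because $k(k-5)$ is even. Hence
$$6g\le k^2-5k+4. \tag{1}$$
For a graph on $S$ with $n\ge3$ vertices and $e$ edges, write $n=k+r$. From $2e\le6n-12+6g$ and (1),
$$2e\le k^2+k+6r-8. \tag{2}$$

Can two cliques $K_k$ sharing a vertex violate equality on other surfaces? Such a graph has $n=2k-1$ vertices and $2e=2k(k-1)$, and here $r=k-1$. Inequality (1) holds for every surface other than the sphere and the Klein bottle, whatever $k=\chi(S)$ is, and so does (2). It would give $2k^2-2k\le k^2+7k-14$, that is, $(k-2)(k-7)\le0$. So for $k\ge8$ the two cliques do not fit on $S$ at all.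

## Heawood's deletion argument and the degrees from $k/2$ to $k-1$

To prove Theorem 2 we must show that every graph on $S$ has an odd $k$-coloring; together with $\chi_o(S)\ge\chi(S)=k$ this gives equality. Suppose some graph that embeds in $S$ has no odd $k$-coloring, and let $G$ be one with the fewest vertices. Put $n=|V(G)|$, $e=|E(G)|$, $r=n-k$. Giving all vertices different colors is odd, so $n>k$ and $r\ge1$.

For ordinary colorings one would argue as Heawood did. If all degrees were at least $k$, then $k(k+r)\le2e\le k^2+k+6r-8$ by (2), so $r(k-6)\le k-8$, which is false for $r\ge1$. Thus there is a vertex $v$ of degree at most $k-1$. Delete it, color the rest, and give $v$ a color missing on its neighbors.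

For odd colorings two things go wrong. First, $v$ itself must be satisfied, and a coloring of $G-v$ knows nothing about that. For example, deleting a vertex $v$ from $C_6$ leaves a path with five vertices, for which $1,2,3,4,1$ is an odd coloring, but $v$ then sees color $1$ twice. Contracting an edge at $v$ instead of deleting $v$ repairs this, as we will see. Second, the color of $v$ must not destroy the parity at its neighbors. Each neighbor may forbid two colors, its own and one more. So with $k$ colors the argument needs $2d(v)\le k-1$, whereas edge counting provides only $d(v)\le k-1$. This is where the approach stops: for degrees from $k/2$ to $k-1$ the reduction is not available. The following step keeps what it does give.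

**Step 1: every vertex of $G$ has degree at least $k/2$.** The purpose is to make $G$ dense. If $v$ were isolated, take an odd $k$-coloring of $G-v$, which exists by minimality, and color $v$ arbitrarily; no neighborhood changes, so this is an odd $k$-coloring of $G$, a contradiction.

Suppose $v$ has degree $d$ with $1\le d\le(k-1)/2$ and neighbors $v_1,\dots,v_d$. Contract $vv_1$ and simplify. The result $G'$ is $G-v$ together with the edges $v_1v_j$ for $j\ge2$ (some of which may already be present). It embeds in $S$ and has fewer vertices than $G$, so it has an odd $k$-coloring $c$.

For $u\in N(v)$ let $O(u)$ be the set of colors that appear an odd number of times on $N_G(u)\setminus\{v\}$. If $|O(u)|=1$, let $o(u)$ be its element. Choose $c(v)$ outside $c(N(v))$ and different from all defined $o(u)$, $u\in N(v)$. At most $2d\le k-1$ colors are forbidden, so this is possible. We check that the result is an odd $k$-coloring of $G$.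

- It is proper: $c$ is proper on $G'\supseteq G-v$, and $c(v)\notin c(N(v))$.
- The vertex $v$ is satisfied: since $v_1v_j\in E(G')$ for $j\ge2$, the color $c(v_1)$ appears exactly once in $N(v)$.
- A vertex $w\ne v$ not adjacent to $v$ is satisfied: all edges of $G'$ that are not in $G$ have both ends in $N(v)$, so $N_G(w)=N_{G'}(w)$.
- A vertex $u\in N(v)$ is satisfied. If $O(u)=\emptyset$, then $c(v)$ appears an even number of times on $N_G(u)\setminus\{v\}$, hence an odd number of times in $N_G(u)$. If $O(u)=\{o(u)\}$, then $c(v)\ne o(u)$, so $o(u)$ still appears an odd number of times. If $|O(u)|\ge2$, some element of $O(u)$ differs from $c(v)$ and still appears an odd number of times.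

This contradicts the choice of $G$. So $2d(v)>k-1$, that is, $d(v)\ge k/2$, for every $v$.

**Step 2: $r\le k+15$.** The purpose is to bound the size of $G$. By Step 1 and (2), $(k+r)\frac k2\le2e\le k^2+k+6r-8$. Doubling and rearranging,
$$r(k-12)\le k^2+2k-16=(k+14)(k-12)+152.$$
Since $k\ge100$, we have $\frac{152}{k-12}\le\frac{152}{88}<2$. So $r<k+16$, and $r\le k+15$ as $r$ is an integer.

A minimal counterexample therefore has at most $2k+15$ vertices, and all its degrees are at least $k/2$. Such a graph is coverable in another way: with few vertices and many colors, many color classes are forced to be very small.

## Singleton color classes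

Suppose $G$ is properly colored with exactly $t<n$ colors, all used. Let $Q$ be the set of vertices in singleton classes and $U=V(G)\setminus Q$. A vertex with a neighbor in $Q$ sees that neighbor's color exactly once, so it is satisfied. The set $U$ is small: if there are $\alpha$ non-singleton classes, then $|U|\ge2\alpha$ and $t=|Q|+\alpha$, so $n-t=|U|-\alpha\ge|U|/2$, that is,
$$|U|\le2(n-t). \tag{3}$$

A model to keep in mind is $C_4$ colored $1,2,1,3$ in cyclic order, with $t=3$. Here $Q$ consists of the vertices colored $2$ and $3$, and $U$ of the two vertices colored $1$; (3) holds with equality. The vertices of $U$ see $Q$ and are satisfied. The two vertices of $Q$ have all their neighbors in $U$, and they see color $1$ twice. If we have one spare color and give it to a single vertex of $U$, then both failing vertices see a color exactly once.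

Colorings with exactly $t$ colors are available whenever $\chi(G)\le t<n$: start with a proper coloring from $t$ colors, and while some color is unused, move a vertex from a class of size at least $2$ to it. Such a class exists because fewer than $t<n$ classes are in use, and each move raises the number of used colors by one.

**Step 3: $r\ge k/4$.** The purpose is to show that $G$ is not too close to having $k$ vertices. Since $\chi(G)\le\chi(S)=k<n$, take a proper coloring using exactly $k$ colors. It is not odd, so some vertex $w$ has no neighbor in $Q$. All neighbors of $w$ lie in $U$, so Step 1 and (3) give
$$\frac k2\le d(w)\le|U|\le2(n-k)=2r.$$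
In particular $r\ge25$.

If $r\ge k/4$, this coloring may leave vertices unsatisfied, and it gives no means to repair them, since all $k$ colors are in use. The model $C_4$ suggests what to do: color $G$ properly with only $k-s$ colors, and use the $s$ spare colors to create new singleton classes that reach all the failing vertices. This needs two facts. The graph must be $(k-s)$-colorable for a sizable $s$, and $s$ new singletons must suffice.

## Saving $\lfloor r/4\rfloor$ colors

Recall that a graph $F$ is *$(t+1)$-critical* if $\chi(F)=t+1$ and every proper subgraph of $F$ has smaller chromatic number; for example, odd cycles are $3$-critical. If $\chi(G)\ge t+1$, a minimal subgraph $F$ of $G$ with $\chi(F)\ge t+1$ is $(t+1)$-critical, because removing one vertex lowers $\chi$ by at most one. It has at least $t+1$ vertices. Its minimum degree is at least $t$: if $x$ had degree less than $t$ in $F$, a proper $t$-coloring of $F-x$ would extend to $x$.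

**Step 4: with $s=\lfloor r/4\rfloor$ and $t=k-s$, we have $\chi(G)\le t$.** The purpose is to gain $s$ spare colors. By Steps 2 and 3, $s\ge6$ and $s\le\frac{k+15}4<\frac k2$, so $t>\frac k2$. Suppose $\chi(G)\ge t+1$. Then $G$ contains a $(t+1)$-critical subgraph $F$ with $m\ge t+1$ vertices, each of degree at least $t$. For the vertices outside $F$ use Step 1. Since $t>\frac k2$, the resulting bound increases with $m$, so
$$2e\ge tm+(n-m)\tfrac k2\ge t(t+1)+(n-t-1)\tfrac k2=(k-s)(k-s+1)+(r+s-1)\tfrac k2 .$$
The right side expands to $k^2-2ks+s^2+k-s+\frac{rk}2+\frac{sk}2-\frac k2$. Comparing with (2),
$$r\left(\tfrac k2-6\right)\le\tfrac32ks+\tfrac k2-s^2+s-8<\tfrac32ks+\tfrac k2\le\tfrac38kr+\tfrac k2,$$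
where we used $-s^2+s-8<0$ and $s\le r/4$. Hence $r\left(\frac k8-6\right)<\frac k2$. The bracket is positive and $r\ge k/4$, so $\frac k8-6<2$, that is, $k<64$, a contradiction.

The main terms show why $r/4$ is a sensible choice. The left side is about $\frac12kr$ and the right side about $\frac32ks$, so this argument leaves room only for $s$ below about $r/3$.

## Reaching every failing vertex with $s$ new singletons

**Step 5: an odd $k$-coloring of $G$, given one inequality.** The purpose is to repair the coloring. By Step 4 and the previous section, fix a proper coloring of $G$ with exactly $t=k-s$ colors, all used, and let $Q,U$ be as above. Here $n-t=r+s$, so by (3)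
$$|U|\le2(r+s)\le\tfrac52r,\qquad\text{and also}\qquad|U|\le n=k+r .$$
Let $B$ be the set of vertices with no neighbor in $Q$. If $B=\emptyset$, every vertex is satisfied and the coloring is already odd, a contradiction. So $B\ne\emptyset$. Every $w\in B$ has at least $k/2$ neighbors, all in $U$. Hence $f:=\frac k{2|U|}\le1$, and the two bounds on $|U|$ give
$$f\ge\frac k{5r},\qquad f\ge\frac k{2(k+r)}. \tag{4}$$

For any $B'\subseteq B$, the number of pairs $(w,u)$ with $w\in B'$ and $u\in U\cap N(w)$ is at least $|B'|\frac k2$. So some $u\in U$ is adjacent to at least $\frac{|B'|k/2}{|U|}=f|B'|$ vertices of $B'$. Apply this greedily $s$ times, each time with $B'$ the set of vertices of $B$ that have no neighbor among the vertices chosen so far. Each choice multiplies the number of remaining vertices by at most $1-f$. We obtain $D\subseteq U$ with $|D|\le s$ such that at most $n(1-f)^s$ vertices of $B$ have no neighbor in $D$.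

**Claim.** $n(1-f)^s<1$.

Given the claim, every vertex of $B$ has a neighbor in $D$. Recolor each vertex of $D$ with its own new color. At most $t+s=k$ colors are used, and the coloring stays proper. A vertex outside $B$ has a neighbor in $Q$; the color of that neighbor is still unique in $G$, because $D\cap Q=\emptyset$ and the colors on $D$ are new. A vertex of $B$, whether or not it lies in $D$ or in $Q$, has a neighbor in $D$, whose color is unique in $G$. So every vertex sees some color exactly once, and $G$ has an odd $k$-coloring. This contradicts the choice of $G$, and it remains to prove the claim.

## The inequality $n(1-f)^s<1$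

If $f=1$ the claim is trivial. Otherwise the claim says $s\cdot(-\ln(1-f))>\ln n$. The familiar bound $-\ln(1-f)\ge f$ is slightly too weak for us. For $k=100$ and $r=66$ we have $s=16$, and (4) guarantees only $f\ge\frac{100}{330}$, giving $sf\ge4.84\ldots$, while $\ln166>5.1$. So we keep one more term of the series: $-\ln(1-f)\ge f+\frac{f^2}2$. It suffices to show
$$sf\left(1+\tfrac f2\right)>\ln(k+r). \tag{5}$$
The left side increases with $f$, so we may insert lower bounds for $f$. We also use $s\ge\frac{r-3}4$. By Steps 2 and 3, $\frac k4\le r\le k+15$. For smaller $r$ the first bound in (4) is used, for larger $r$ the second.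

**Step 6, Case A: $\frac k4\le r\le\frac{2k}3$.** This case uses $f\ge\frac k{5r}$. Put $x=\frac kr\in\left[\frac32,4\right]$. Then
$$sf\left(1+\tfrac f2\right)\ge\frac{r-3}4\cdot\frac k{5r}\left(1+\frac k{10r}\right)=\frac k{20}\left(1-\frac{3x}k\right)\left(1+\frac x{10}\right).$$
The product of the two brackets is $1+\frac x{10}-\frac{3x}k-\frac{3x^2}{10k}$. It is concave in $x$, so on the interval it is at least the smaller of its endpoint values. At $x=\frac32$ the value is $1.15\left(1-\frac{4.5}k\right)=1.15-\frac{5.175}k\ge1.098$. At $x=4$ it is $1.4\left(1-\frac{12}k\right)=1.4-\frac{16.8}k\ge1.232$. So the left side of (5) is at least $\frac{1.098}{20}k=0.0549k$.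

On the other side, $\ln(k+r)\le\ln\frac{5k}3$. At $k=100$ we have $5.49>5.12>\ln\frac{500}3$. The function $0.0549k-\ln\frac{5k}3$ has derivative $0.0549-\frac1k>0$ for $k\ge100$. So (5) holds.

**Step 6, Case B: $\frac{2k}3<r\le k+15$.** This case uses $f\ge f_2:=\frac k{2(k+r)}$. We have
$$f_2\ge\frac k{4k+30}\ge\frac{100}{430}>0.232,\qquad\text{so}\qquad1+\frac{f_2}2\ge1.116 .$$
Since $\frac{1.116}{8}=0.1395$,
$$sf\left(1+\tfrac f2\right)-\ln(k+r)\ge\varphi(r):=0.1395\,\frac{k(r-3)}{k+r}-\ln(k+r).$$
We show that $\varphi$ is increasing in $r$ on this range. Since $\frac{d}{dr}\frac{r-3}{k+r}=\frac{k+3}{(k+r)^2}$,
$$(k+r)\varphi'(r)=0.1395\,\frac{k(k+3)}{k+r}-1\ge0.1395\cdot\frac{103}{2.15}-1>0,$$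
where we used $k+r\le2k+15\le2.15k$ and $k+3\ge103$. Hence
$$\varphi(r)\ge\varphi\left(\tfrac{2k}3\right)=0.1395\cdot\tfrac35\left(\tfrac{2k}3-3\right)-\ln\tfrac{5k}3=0.0558k-0.2511-\ln\tfrac{5k}3 .$$
At $k=100$ this is at least $5.58-0.2511-5.12>0$, and its derivative in $k$ is $0.0558-\frac1k>0$ for $k\ge100$. So (5) holds here too.

This proves the claim. Step 5 then gives the contradiction, so every graph that embeds in $S$ has an odd $k$-coloring, and $\chi_o(S)=k=\chi(S)$. $\blacksquare$
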